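# A non-Corson compactum $X$ with $C_p(X,2)$ exponentially separable

All spaces are Hausdorff. A compactum is a compact Hausdorff space, not assumed metrizable. "Countable" includes finite. Everything below is proved in ZFC.

## 1. Finite subsets of $\omega_1$

Let $\mathrm{Fin}$ be the set of all finite subsets of $\omega_1$. For $u\in\mathrm{Fin}$ and a finite $P\subset\omega_1$ put
$$[u,P]=\{v\in\mathrm{Fin}: v\cap P=u\cap P\}.$$
These sets are the basic neighborhoods of $u$: to know $u$ approximately is to know, for finitely many ordinals, whether they belong to $u$. Note that $v\in[u,P]$ implies $[v,P]=[u,P]$, and that $[u,P]\cap[u,Q]=[u,P\cup Q]$.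

Take countably many closed sets in this space. Is there a single countable set that meets every nonempty intersection of them? There may be continuum many intersections, so this is not obvious.

Here is a concrete family. Fix a countable $S\subset\omega_1$. For $\alpha\in S$ let $H_\alpha=\{y:\alpha\in y\}$, and for $n\in\omega$ let $T_n=\{y:|y|\le n\}$. Each $H_\alpha$ is clopen. Each $T_n$ is closed: if $|y|>n$, choose $P\subset y$ with $n+1$ elements, and then every $v\in[y,P]$ contains $P$. An intersection of the $H_\alpha$ for $\alpha\in R$ and some of the $T_n$ can be nonempty only if $R$ is finite. If it is nonempty, then it contains $R$ itself, because $R$ is the smallest set that lies in all these $H_\alpha$. So the countable set of finite subsets of $S$ meets every nonempty intersection.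

Now let $\mathcal F$ be any countable family of closed subsets of $\mathrm{Fin}$. Whenever $u\notin F\in\mathcal F$, closedness gives a finite set $P(u,F)\subset\omega_1$ with $[u,P(u,F)]\cap F=\emptyset$; fix one. Call it the witness that $u$ is not in $F$. We look for a countable $M\subset\omega_1$ that contains the witnesses of all its finite subsets. Put $M_0=\emptyset$ and
$$M_{n+1}=M_n\cup\bigcup\{P(u,F):u\in\mathrm{Fin},\ u\subset M_n,\ F\in\mathcal F,\ u\notin F\},\qquad M=\bigcup_n M_n .$$
Each $M_n$ is countable, and a finite $u\subset M$ lies in some $M_n$, so $P(u,F)\subset M$ whenever $u\subset M$ is finite and $u\notin F\in\mathcal F$.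

Let $A$ be the countable set of finite subsets of $M$. Suppose $\mathcal G\subset\mathcal F$ and $y\in\bigcap\mathcal G$. Cut $y$ down to $u=y\cap M\in A$. If $u\notin F$ for some $F\in\mathcal G$, then $P=P(u,F)\subset M$, so $y\cap P=y\cap M\cap P=u\cap P$. Hence $y\in[u,P]$, while $y\in F$ and $[u,P]\cap F=\emptyset$. This is a contradiction, so $u\in\bigcap\mathcal G$, and $A$ meets every nonempty intersection.

The argument used one thing about $\mathrm{Fin}$ beyond bookkeeping: if $y$ is a point of the space, then so is $y\cap M$. Keep an eye on that.

## 2. Strongly dense sets, function spaces and Corson compacta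

**Definition (exponential separability).** Let $\mathcal F$ be a family of subsets of a space $Y$. A set $A\subset Y$ is *strongly dense* in $\mathcal F$ if $A\cap\bigcap\mathcal G\ne\emptyset$ whenever $\mathcal G\subset\mathcal F$ and $\bigcap\mathcal G\neq\emptyset$ (with $\bigcap\emptyset=Y$). The space $Y$ is *exponentially separable* if for every countable family $\mathcal F$ of closed subsets of $Y$ there is a countable $A\subset Y$ that is strongly dense in $\mathcal F$.

Every countable space is exponentially separable (take $A=Y$), and Section 1 shows that $\mathrm{Fin}$ is. The real line is not: for $\mathcal F=\{[p,q]:p<q\text{ in }\mathbb Q\}$, every singleton $\{x\}$ is the intersection of the members containing $x$, so a strongly dense set must be all of $\mathbb R$.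

**Definition (functional countability).** A space is *functionally countable* if every continuous real-valued function on it has countable image.

A space is *zero-dimensional* if it has a base of clopen sets. For compacta this is the same as being totally disconnected, and in a zero-dimensional compactum any two disjoint closed sets are separated by a clopen set.

**Definition ($C_p(X,2)$).** For a zero-dimensional $X$, $C_p(X,2)$ is the set of continuous functions $X\to\{0,1\}$, where $2=\{0,1\}$ is discrete, with the topology of pointwise convergence.

Here is the link with Section 1. Let $A(\omega_1)=\omega_1\cup\{\infty\}$ be the one-point compactification of the discrete space $\omega_1$. A continuous $f:A(\omega_1)\to 2$ with $f(\infty)=0$ is the characteristic function of a finite subset of $\omega_1$, and pointwise convergence gives exactly the neighborhoods $[u,P]$. So $\mathrm{Fin}$ is homeomorphic to $\{f\in C_p(A(\omega_1),2):f(\infty)=0\}$. The map $f\mapsto1-f$ carries this clopen half onto the other one. Two halves make a whole because of the following lemma.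

**Lemma 1.** If $Y$ is a finite union of closed subspaces $Y_i$, each exponentially separable, then $Y$ is exponentially separable.

*Proof.* Given a countable family $\mathcal F$ of closed subsets of $Y$, let $A_i\subset Y_i$ be countable and strongly dense in $\{F\cap Y_i:F\in\mathcal F\}$, and let $A=\bigcup_iA_i$. If $\emptyset\ne\mathcal G\subset\mathcal F$ and $y\in\bigcap\mathcal G$, say $y\in Y_i$, then $\bigcap_{G\in\mathcal G}(G\cap Y_i)$ is nonempty, so it is hit by $A_i$. For $\mathcal G=\emptyset$ add one point to $A$ if $Y\neq\emptyset$. $\square$

So $C_p(A(\omega_1),2)$ is exponentially separable.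

**Definition (Corson and Eberlein compacta).** The $\Sigma$-*product* of $\kappa$ real lines is $\{x\in\mathbb R^\kappa:|\{\alpha<\kappa:x(\alpha)\ne0\}|\le\aleph_0\}$. A compact space is *Corson* if it is homeomorphic to a subspace of a $\Sigma$-product of real lines. It is *Eberlein* if it is homeomorphic to a subspace of some $c_0(\Gamma)$ with the pointwise topology. (By the Amir–Lindenstrauss theorem this is the same as being homeomorphic to a weakly compact subset of a Banach space; we use only the $c_0$ form.)

Elements of $c_0(\Gamma)$ have countable support, so every Eberlein compactum is Corson. Compact metrizable spaces embed in $\mathbb R^\omega$, so they are Corson. The space $A(\omega_1)$ is Eberlein: send $\alpha$ to the unit vector $e_\alpha$ and $\infty$ to $0$. A finite sum of Eberlein compacta $X_1,\dots,X_k$ is Eberlein: if $h_i$ embeds $X_i$ in $c_0(\Gamma_i)$, send $x\in X_i$ to $h_i(x)$ together with the value $1$ on a new coordinate $i$ and $0$ on all remaining coordinates.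

**Definition ($\omega$-monolithic).** A space is $\omega$-*monolithic* if the closure of every countable subset has countable network weight. For a compactum this means that the closure of every countable subset is metrizable.

For instance, in $A(\omega_1)$ the closure of a countable set $S$ is contained in $S\cup\{\infty\}$, a countable compactum, so $A(\omega_1)$ is $\omega$-monolithic.

Two facts due to Tkachuk are the background. First, if $X$ is a zero-dimensional Corson compactum, then $C_p(X,2)$ is exponentially separable. Second, for a zero-dimensional compactum $X$, $C_p(X,2)$ is functionally countable if and only if $X$ is $\omega$-monolithic. The example $A(\omega_1)$ is an instance of the first. The paper of Rodrigo Hernández-Gutiérrez and Santi Spadaro, "Comparing functional countability and exponential separability", arXiv:2403.15552 (2024), is the source of the question about the converse: if $X$ is a zero-dimensional compactum and $C_p(X,2)$ is exponentially separable, must $X$ be Corson?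

The answer is no. For a scattered space, $X^{(0)}=X$, $X^{(\alpha+1)}$ is the set of non-isolated points of $X^{(\alpha)}$, intersections are taken at limits, and the (Cantor–Bendixson) *height* is the least $\eta$ with $X^{(\eta)}=\emptyset$. Thus $A(\omega_1)$ has height $2$.

**Theorem 1.** There is a zero-dimensional compactum $X$ with $C_p(X,2)$ exponentially separable and $X$ not Corson. In fact $X$ can be taken scattered, of height $3$ and weight $\omega_1$.

**Theorem 2.** Let $X$ be a compactum with a finite $N\subset X$ such that every point of $Z=X\setminus N$ has a countable neighborhood.

1. (i) $X$ is Corson iff $X$ is Eberlein iff $Z$ is a topological sum of countable spaces.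
2. (ii) If $X$ has countable Cantor–Bendixson height, then the following are equivalent: $C_p(X,2)$ is exponentially separable; $C_p(X,2)$ is functionally countable; $X$ is $\omega$-monolithic; closures of countable subsets of $X$ are countable.
3. (iii) "Countable height" cannot be omitted in (ii): $X=\omega_1+1$ is a counterexample.

**Theorem 3.** If $X$ is a zero-dimensional compactum and $C_p(X,2)$ is exponentially separable, then $X$ is $\omega$-monolithic, countably tight and Fréchet–Urysohn. Moreover, every zero-dimensional linearly ordered compactum that is a continuous image of a closed subspace of $X$ is metrizable. In particular, for zero-dimensional linearly ordered compacta $X$: $C_p(X,2)$ is exponentially separable $\iff$ $X$ is metrizable $\iff$ $X$ is Corson.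

In Theorem 2, $X$ turns out to be zero-dimensional and scattered automatically (Lemma 7), so $C_p(X,2)$ and the height make sense. We prove Theorem 1 first, then Theorem 3, then Theorem 2.

## 3. A ladder at every countable limit ordinal

We want a space close enough to $A(\omega_1)$ that the argument of Section 1 has a chance, but tied together so tightly that it does not embed in a $\Sigma$-product. We keep $\omega_1$ as the set of points and let each limit ordinal be the limit of one sequence from below.

Let $\mathrm{Lim}$ be the set of nonzero limit ordinals below $\omega_1$. For $\lambda\in\mathrm{Lim}$ choose $L_\lambda\subset\lambda$ of order type $\omega$, cofinal in $\lambda$, consisting of successor ordinals. (Take a strictly increasing cofinal sequence $\alpha_n$ in $\lambda$ and use the ordinals $\alpha_n+1$.) For example one may take $L_\omega=\{1,2,3,\dots\}$, $L_{\omega\cdot2}=\{\omega+1,\omega+2,\dots\}$ and $L_{\omega^2}=\{\omega\cdot n+1:n\ge1\}$. Put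
$$V_\lambda=\{\lambda\}\cup L_\lambda\ (\lambda\in\mathrm{Lim}),\qquad V_\xi=\{\xi\}\ (\xi\in\omega_1\setminus\mathrm{Lim}).$$
Let $Z$ be the set $\omega_1$ with this topology: points outside $\mathrm{Lim}$ are isolated, and the basic neighborhoods of $\lambda\in\mathrm{Lim}$ are the sets $V_\lambda\setminus P$ with $P\subset L_\lambda$ finite. Since $L_\lambda$ consists of isolated points, these sets are open.

If $\delta<\lambda\in\mathrm{Lim}$, then
$$L_\lambda\cap[0,\delta]\ \text{ is finite,}\tag{1}$$
because $L_\lambda$ has order type $\omega$ and is cofinal in $\lambda$.

The space $Z$ is Hausdorff. For $\lambda<\mu$ in $\mathrm{Lim}$, the sets $V_\mu\setminus[0,\lambda]$ and $V_\lambda\subset[0,\lambda]$ are disjoint neighborhoods, the first by (1). If one of the two points is an isolated point $\xi$, use $\{\xi\}$ and a basic neighborhood of the other point without $\xi$.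

Each $V_\xi$ is open, compact (a point or a convergent sequence with its limit), and $V_\xi\subset[0,\xi]$. Hence $Z$ is locally compact with a base of compact open sets. It is not compact, since it is uncountable and covered by countable open sets. Let $X=Z\cup\{\infty\}$ be its one-point compactification. A compact $K\subset Z$ is contained in a compact open set, namely a finite union of sets $V_\xi$. Therefore the compact open subsets of $Z$ and their complements in $X$ form a base of $X$. These sets are clopen, so $X$ is a zero-dimensional compactum.

**Lemma 2.** Let $Z$ be as above.

1. (a) If $K\subset Z$ is compact, then $K$ is countable and $K\cap\mathrm{Lim}$ is finite. If moreover $K\subset[0,\delta)$ with $\delta\in\mathrm{Lim}$, then $K\subset[0,\beta)$ for some $\beta<\delta$.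
2. (b) For every $\delta<\omega_1$ the set $[0,\delta)$ is open and $[0,\delta]$ is clopen in $Z$.
3. (c) For each $\beta<\omega_1$ only countably many compact open subsets of $Z$ are contained in $[0,\beta)$.

*Proof.* (a) The open sets $V_\xi$, $\xi\in K$, cover $K$, so finitely many of them do. Each is countable, and $V_\xi\cap\mathrm{Lim}\subset\{\xi\}$. If $K\subset[0,\delta)$ is nonempty, let $\xi_0<\delta$ be the largest of the finitely many indices. Since $V_\xi\subset[0,\xi]$, we get $K\subset[0,\xi_0+1)$, and $\xi_0+1<\delta$ because $\delta$ is a limit. If $K=\emptyset$, take $\beta=0$.

(b) If $\xi<\delta$, then $V_\xi\subset[0,\xi]\subset[0,\delta)$, so $[0,\delta)$ is open, and $[0,\delta]=[0,\delta+1)$ is open for the same reason. If $\lambda>\delta$ is a limit, then $V_\lambda\setminus[0,\delta]$ is a neighborhood of $\lambda$ by (1), and it misses $[0,\delta]$. A point $\xi>\delta$ outside $\mathrm{Lim}$ is isolated. So the complement of $[0,\delta]$ is open.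

(c) Let $y\subset[0,\beta)$ be compact open and $s=y\cap\mathrm{Lim}$, a finite set by (a). For $\lambda\in s$ there is a finite $P_\lambda\subset L_\lambda$ with $V_\lambda\setminus P_\lambda\subset y$; we may take $P_\lambda=L_\lambda\setminus y$, a finite subset of $[0,\beta)$. The rest $y\setminus\bigcup_{\lambda\in s}(V_\lambda\setminus P_\lambda)$ is compact and consists of isolated points, so it is finite. Thus $y$ is determined by finitely many finite subsets of the countable set $[0,\beta)$. $\square$

The height is $3$. The points outside $\mathrm{Lim}$ are isolated and those of $\mathrm{Lim}$ are not, so $X^{(1)}=\mathrm{Lim}\cup\{\infty\}$. Each $V_\lambda$ meets this set in one point of $\mathrm{Lim}$, and each neighborhood of $\infty$ contains all but finitely many points of $\mathrm{Lim}$ by (a). So $X^{(2)}=\{\infty\}$ and $X^{(3)}=\emptyset$. The weight is $\omega_1$: by (a) and (c) the base described above has at most $\omega_1$ members, and $X$ has uncountably many isolated points.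

## 4. The ladder compactum does not embed in a $\Sigma$-product

Suppose $h$ embeds $X$ in a $\Sigma$-product $\Sigma\subset\mathbb R^\kappa$.

**Step 1: turning the embedding into a point-countable cover.** This step replaces coordinates by countable open sets. The map $h-h(\infty)$ is again an embedding into $\Sigma$, since the union of two countable supports is countable. So assume $h(\infty)=0$. For $\gamma<\kappa$ let $U_\gamma=\{z\in Z:h(z)(\gamma)\ne0\}$, an open set. It is the union over $n\ge1$ of the sets $\{x\in X:|h(x)(\gamma)|\ge1/n\}$, which are closed in $X$ and miss $\infty$, so they are compact subsets of $Z$. By Lemma 2(a), $U_\gamma$ is countable. Each $z\in Z$ lies in at least one $U_\gamma$, because $h(z)\ne h(\infty)=0$, and in at most countably many, because $h(z)\in\Sigma$.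

**Step 2: closing off.** This step finds an initial segment that the cover cannot leave. For $S\subset Z$ put $S^*=\bigcup\{U_\gamma:U_\gamma\cap S\ne\emptyset\}$. If $S$ is countable, only countably many indices $\gamma$ occur, so $S^*$ is countable, hence bounded in $\omega_1$. Choose $\omega=\delta_0<\delta_1<\cdots<\omega_1$ with $[0,\delta_n)^*\subset[0,\delta_{n+1})$ and let $\delta=\sup_n\delta_n\in\mathrm{Lim}$. Then
$$[0,\delta)^*=\bigcup_n[0,\delta_n)^*\subset[0,\delta).$$

**Step 3: the ladder at $\delta$ crosses the cut.** This step produces the contradiction. Pick $\gamma$ with $\delta\in U_\gamma$. As a neighborhood of $\delta$, $U_\gamma$ meets $L_\delta\subset[0,\delta)$. Hence $U_\gamma\subset[0,\delta)^*\subset[0,\delta)$, although $\delta\in U_\gamma$. So $X$ is not Corson. $\square$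

## 5. One cut is not enough

The halves of $C_p(X,2)$ look like $\mathrm{Fin}$ did, with compact open sets in place of finite sets.

**Coding.** Let $\mathcal K(Z)$ be the set of compact open subsets of $Z$, where the basic neighborhoods of $u$ are
$$[u,P]=\{v\in\mathcal K(Z):v\cap P=u\cap P\},\qquad P\subset Z\text{ finite}.$$
The space $C_p(X,2)$ is the union of the clopen sets $C_i=\{f:f(\infty)=i\}$, $i=0,1$, and $f\mapsto1-f$ is a homeomorphism between them. If $f\in C_0$, then $f^{-1}(1)$ is clopen in $X$ and misses $\infty$, so it is a compact open subset of $Z$. Conversely the characteristic function of a compact open $u\subset Z$ belongs to $C_0$. A basic neighborhood of $f$ in $C_0$ prescribes the values of a function at finitely many points, and we may leave out $\infty$, where the value is fixed. So $f\mapsto f^{-1}(1)$ is a homeomorphism of $C_0$ onto $\mathcal K(Z)$. By Lemma 1 it suffices to show that $\mathcal K(Z)$ is exponentially separable.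

**Witnesses.** Let $\mathcal F$ be a countable family of closed subsets of $\mathcal K(Z)$. For $u\in\mathcal K(Z)$ and $F\in\mathcal F$ with $u\notin F$ fix a finite $P(u,F)\subset Z$ with $[u,P(u,F)]\cap F=\emptyset$.

**Closing off.** We look for ordinals below which witnesses stay. By Lemma 2(c), for each $\beta<\omega_1$ there are only countably many pairs $(u,F)$ with $u\subset[0,\beta)$ and $u\notin F\in\mathcal F$. So there is $\varphi(\beta)<\omega_1$ such that $P(u,F)\subset[0,\varphi(\beta))$ for all of them. Let $E$ be the set of $\delta\in\mathrm{Lim}$ with $\varphi(\beta)\le\delta$ for all $\beta<\delta$. This set is unbounded: given $\varepsilon_0<\omega_1$, choose $\varepsilon_{n+1}>\varepsilon_n$ with $\varepsilon_{n+1}\ge\varphi(\beta)$ for all $\beta\le\varepsilon_n$. Then $\sup_n\varepsilon_n\in E$. For $\delta\in E$,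
$$\text{if } u\in\mathcal K(Z),\ u\subset[0,\delta)\text{ and }u\notin F\in\mathcal F,\text{ then }P(u,F)\subset[0,\delta).\tag{2}$$
Indeed, by Lemma 2(a) $u\subset[0,\beta)$ for some $\beta<\delta$, so $P(u,F)\subset[0,\varphi(\beta))\subset[0,\delta)$.

**The attempt.** The plan of Section 1 now says: choose $\delta\in E$ and let $A_\delta=\{u\in\mathcal K(Z):u\subset[0,\delta)\}$, which is countable by Lemma 2(c). Given $y\in\bigcap\mathcal G$, put $u=y\cap[0,\delta)$ and repeat the argument. The argument needs $u\in\mathcal K(Z)$. The set $u$ is open, but it need not be compact: if $y=V_\delta$, then $u=L_\delta$ is an infinite set with no accumulation point in $[0,\delta)$. This is exactly the property of $\mathrm{Fin}$ noted at the end of Section 1, and it is lost.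

The set $A_\delta$ can really fail. Fix $\delta\in\mathrm{Lim}$, let $F=\{y\in\mathcal K(Z):L_\delta\subset y\}$, a closed set, and $\mathcal F=\{F\}$. The set $F$ is nonempty, as $V_\delta\in F$. No member of $A_\delta$ is in $F$, because by Lemma 2(a) a compact subset of $[0,\delta)$ is bounded below $\delta$. So $A_\delta$ is not strongly dense in $\mathcal F$. Still, witnesses may be chosen so that $\delta\in E$. For $u\subset[0,\delta)$ choose the least $\beta<\delta$ with $u\subset[0,\beta)$ and put $P(u,F)=\{\min(L_\delta\setminus[0,\beta))\}$. For all other $u\notin F$ let $P(u,F)=\{\min(L_\delta\setminus u)\}$. Then one may take $\varphi(\beta)=\min(L_\delta\setminus[0,\beta))+1<\delta$ for $\beta<\delta$ and $\varphi(\beta)=\delta$ for $\beta\ge\delta$, so $\delta\in E$.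

## 6. Infinitely many cuts

The cut at $\delta$ damages $y$ only if $\delta\in y$: when $\delta\notin y$,
$$y\cap[0,\delta)=y\cap[0,\delta],\tag{3}$$
and the left side is open while the right side is compact, by Lemma 2(b). And $y$, being compact, contains only finitely many limit ordinals. So prepare infinitely many cuts in advance. Each $y$ can spoil only finitely many of them.

**Proposition.** For the ladder space $Z$, $\mathcal K(Z)$ is exponentially separable. Hence $C_p(X,2)$ is exponentially separable.

*Proof.* Keep $\mathcal F$, the witnesses $P(u,F)$ and the set $E$ of Section 5.

**Step 1: the countable set.** This step defines $A$, before any $\mathcal G$ or $y$ is given. Pick $\delta_0<\delta_1<\cdots$ in $E$ and let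
$$A=\{u\in\mathcal K(Z):u\subset[0,\delta_n)\text{ for some }n\}.$$
It is countable by Lemma 2(c).

**Step 2: choosing a harmless cut.** This step replaces $y$ by a member of $A$. Let $\mathcal G\subset\mathcal F$ and $y\in\bigcap\mathcal G$. Since $y\cap\mathrm{Lim}$ is finite by Lemma 2(a), there is $n$ with $\delta_n\notin y$. By (3), $u:=y\cap[0,\delta_n)=y\cap[0,\delta_n]$ is compact and open, so $u\in A$.

**Step 3: $u$ lies in every member of $\mathcal G$.** This step uses the witnesses as in Section 1. Suppose $u\notin F$ for some $F\in\mathcal G$. By (2), $P=P(u,F)\subset[0,\delta_n)$, so $y\cap P=u\cap P$, that is, $y\in[u,P]$. But $y\in F$ and $[u,P]\cap F=\emptyset$, a contradiction. So $u\in A\cap\bigcap\mathcal G$, and $A$ is strongly dense in $\mathcal F$.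

The second sentence of the Proposition follows from the coding and Lemma 1. $\square$

Together with Sections 3 and 4 this proves Theorem 1. $\blacksquare$

(Spaces of this ladder type were used by R. Pol, Studia Math. 64 (1979), in connection with weakly Lindelöf function spaces. Nothing from that paper is used here.)

Neither the height nor the weight in Theorem 1 can be lowered. A compactum of countable weight is metrizable, hence Corson. Let $Y$ be a scattered compactum of height at most $2$. Then $Y^{(1)}$ is compact and discrete, hence finite. Choose disjoint open neighborhoods $O_p$ of the points $p\in Y^{(1)}$. The set $R=Y\setminus\bigcup_pO_p$ is compact and consists of isolated points, so it is finite and open. Hence each $O_p$ is clopen, since its complement $R\cup\bigcup_{q\ne p}O_q$ is open. The compactum $O_p$ has $p$ as its only non-isolated point, so it is the one-point compactification of the discrete space $O_p\setminus\{p\}$. Thus $Y$ is a finite sum of a finite space and one-point compactifications of discrete spaces. Hence it is Eberlein and Corson.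

## 7. Closed discrete sets and ordered compacta

The argument above has a limit. On $\omega_1$ with the order topology, the compact open set $[0,\gamma]$ contains every limit ordinal up to $\gamma$, so it spoils all cuts at ordinals $\delta\le\gamma$. We now show that $C_p(\omega_1+1,2)$ is in fact not exponentially separable, and prepare Theorem 3. The tool is part (2) of the next lemma.

**Lemma 3.** (1) Closed subspaces and continuous images of exponentially separable spaces are exponentially separable. (2) Closed discrete subsets of an exponentially separable space are countable. (3) Exponentially separable spaces are functionally countable.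

*Proof.* (1) Let $T$ be closed in the exponentially separable space $Y$ and $\mathcal F$ a countable family of closed subsets of $T$. They are closed in $Y$. Let $A$ be countable and strongly dense in $\mathcal F\cup\{T\}$. If $\mathcal G\subset\mathcal F$ and $T\cap\bigcap\mathcal G\ne\emptyset$, then $A$ meets $\bigcap(\mathcal G\cup\{T\})$. So $A\cap T$ is strongly dense in $\mathcal F$. Now let $\varphi:Y\to T$ be continuous and onto, and $\mathcal F$ a countable family of closed subsets of $T$. Let $A$ be countable and strongly dense in $\{\varphi^{-1}(F):F\in\mathcal F\}$. If $\bigcap\mathcal G\neq\emptyset$, then its preimage $\bigcap_{G\in\mathcal G}\varphi^{-1}(G)$ is nonempty and hits $A$, so $\varphi(A)$ hits $\bigcap\mathcal G$.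

(2) Otherwise there is a closed discrete $D\subset Y$ with $|D|=\omega_1$ (subsets of closed discrete sets are closed discrete). Let $e:D\to\mathbb R$ be injective and $\mathcal F=\{e^{-1}[p,q]:p<q\text{ in }\mathbb Q\}$. Its members are subsets of $D$, hence closed in $Y$. For $d\in D$ the intersection of all members containing $d$ is $\{d\}$. So every strongly dense set contains $D$ and is uncountable, a contradiction.

(3) For continuous $f:Y\to\mathbb R$ let $\mathcal F=\{f^{-1}[p,q]:p<q\text{ in }\mathbb Q\}$ and let $A$ be countable and strongly dense in $\mathcal F$. For $y\in Y$ the intersection of the members containing $y$ is $f^{-1}(f(y))$, so it meets $A$. Hence $f(Y)=f(A)$ is countable. $\square$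

**Lemma 4.** Let $X$ be a zero-dimensional compactum, $K\subset X$ closed, and $\varphi:K\to L$ continuous onto a zero-dimensional compactum $L$. If $C_p(X,2)$ is exponentially separable, so is $C_p(L,2)$.

*Proof.* If $C$ is clopen in $K$, then $C$ and $K\setminus C$ are disjoint closed subsets of $X$, so they are separated by a clopen subset of $X$, whose trace on $K$ is $C$. Hence restriction maps $C_p(X,2)$ onto $C_p(K,2)$, and it is continuous. So $C_p(K,2)$ is exponentially separable by Lemma 3(1). The map $g\mapsto g\circ\varphi$ from $C_p(L,2)$ to $C_p(K,2)$ is a homeomorphic embedding: prescribing $g$ at finitely many points of $L$ is the same as prescribing $g\circ\varphi$ at one preimage of each, and prescribing $g\circ\varphi$ at finitely many points of $K$ is prescribing $g$ at their images. The map $\varphi$ is closed, hence a quotient map, so the image of the embedding consists of all $f\in C_p(K,2)$ that are constant on the fibers of $\varphi$. This set is closed, being given by conditions $f(x)=f(x')$. Apply Lemma 3(1) again. $\square$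

A linearly ordered compactum is one whose topology is the order topology of a linear order. Nonempty compact subsets of it have a minimum and a maximum.

**Lemma 5.** If $L$ is a zero-dimensional linearly ordered compactum and $C_p(L,2)$ is exponentially separable, then $L$ is metrizable.

*Proof.* Let $L\ne\emptyset$, and let $J$ be the set of $a\in L$ that have an immediate successor $a^+$.

**Step 1: $J$ is countable.** This step finds a closed discrete copy of $J$ in $C_p(L,2)$. Let $D$ be the set of non-increasing functions in $C_p(L,2)$. It is closed. If $f\in D$ is not constant, then $f^{-1}(1)$ is a clopen initial segment, nonempty and proper. By compactness it has a maximum $a$ and its complement has a minimum, which is then the immediate successor of $a$. So $a\in J$ and $f=\chi_{(\leftarrow,a]}$. Conversely $\chi_{(\leftarrow,a]}\in D$ for every $a\in J$. Moreover, $\chi_{(\leftarrow,a]}$ is the only element of $D$ with value $1$ at $a$ and $0$ at $a^+$. The constant $0$ is the only element of $D$ with value $0$ at $\min L$, and the constant $1$ is the only one with value $1$ at $\max L$. So every point of $D$ is isolated in $D$, and $D$ is closed and discrete. By Lemma 3(2) $D$ is countable, and $a\mapsto\chi_{(\leftarrow,a]}$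 is injective on $J$. So $J$ is countable.

**Step 2: $L$ has only countably many clopen sets.** This step passes from $J$ to a base. Let $C$ be a nonempty clopen convex set, with minimum $b$ and maximum $a$, so $C=[b,a]$. If $a\ne\max L$, then $(a,\to)=[a,\to)\setminus C$ is closed and nonempty, so it has a minimum, and $a\in J$. Likewise, if $b\ne\min L$, then $(\leftarrow,b)$ is closed and nonempty, so it has a maximum $c$, and $b=c^+$. So $a\in J\cup\{\max L\}$ and $b\in\{\min L\}\cup\{c^+:c\in J\}$, and there are only countably many such $C$. An arbitrary clopen set $C$ is partitioned into its maximal convex subsets. Each of them is open, because each point of $C$ has a convex neighborhood inside $C$. By compactness there are finitely many, and each is clopen. So $L$ has countably many clopen sets. They form a base, and $L$ is metrizable. $\square$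

In particular $C_p(\omega_1+1,2)$ is not exponentially separable: $\omega_1+1$ is a zero-dimensional linearly ordered compactum, and it is not metrizable, since the point $\omega_1$ is in the closure of $[0,\omega_1)$ but is not the limit of any sequence from it.

## 8. What exponential separability does imply: proof of Theorem 3

**Lemma 6.** If $X$ is a zero-dimensional compactum and $C_p(X,2)$ is functionally countable, then $X$ is $\omega$-monolithic.

*Proof.* Let $Q\subset X$ be countable. Restriction $\pi:C_p(X,2)\to2^Q$ is continuous and $2^Q$ embeds in $\mathbb R$, so $\pi$ has countable image. A clopen subset $C$ of $\overline Q$ is determined by its trace on $Q$, since $C=\overline{C\cap Q}$, and it extends to a clopen subset of $X$, so its trace on $Q$ corresponds to a point of the image of $\pi$. Hence $\overline Q$ has only countably many clopen subsets. They form a base, so $\overline Q$ is metrizable. $\square$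

A space is countably tight if $x\in\overline S$ implies $x\in\overline{S_0}$ for some countable $S_0\subset S$. It is Fréchet–Urysohn if $x\in\overline S$ implies that a sequence in $S$ converges to $x$. A *free sequence* of length $\omega_1$ is a family $\{x_\alpha:\alpha<\omega_1\}$ with
$$\overline{\{x_\beta:\beta<\alpha\}}\cap\overline{\{x_\beta:\beta\ge\alpha\}}=\emptyset\quad\text{for all }\alpha<\omega_1.$$
For example, $x_\alpha=\alpha+1$ is one in $\omega_1+1$: the first closure lies in $[0,\alpha]$ and the second in $[\alpha+1,\omega_1]$. We use Arhangel'skii's theorem: a compactum that is not countably tight contains a free sequence of length $\omega_1$.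

*Proof of Theorem 3.* Let $X$ be a zero-dimensional compactum with $C_p(X,2)$ exponentially separable.

**Step 1: $X$ is $\omega$-monolithic.** This is immediate from Lemmas 3(3) and 6.

**Step 2: ordered images are metrizable.** This step proves the "moreover" part. If $L$ is a zero-dimensional linearly ordered compactum that is a continuous image of a closed subspace of $X$, then $C_p(L,2)$ is exponentially separable by Lemma 4, and $L$ is metrizable by Lemma 5.

**Step 3: $X$ is countably tight.** The aim is to map a closed subspace onto $\omega_1+1$ if this fails. Let $\{x_\alpha:\alpha<\omega_1\}$ be a free sequence in $X$, and put $K=\overline{\{x_\alpha:\alpha<\omega_1\}}$ and $K_\alpha=\overline{\{x_\beta:\beta<\alpha\}}$ for $\alpha<\omega_1$. The set $K$ is the disjoint union of the closed sets $K_\alpha$ and $\overline{\{x_\beta:\beta\ge\alpha\}}$, so $K_\alpha$ is clopen in $K$. The $K_\alpha$ increase and $K_0=\emptyset$. Define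
$$\varphi:K\to\omega_1+1,\qquad \varphi(x)=\sup\{\alpha<\omega_1:x\notin K_\alpha\}.$$
If $x\in K_{\alpha+1}$, then $x\notin K_\gamma$ only for $\gamma\le\alpha$, so $\varphi(x)\le\alpha$. If $x\notin K_{\alpha+1}$, then $\varphi(x)\ge\alpha+1$. So $\varphi^{-1}[0,\alpha]=K_{\alpha+1}$ is clopen in $K$ for each $\alpha<\omega_1$. The sets $[0,\alpha]$ and $(\alpha,\omega_1]$ for $\alpha<\omega_1$ form a subbase of $\omega_1+1$, so $\varphi$ is continuous. By freeness $x_\alpha\in K_{\alpha+1}\setminus K_\alpha$, so $\varphi(x_\alpha)=\alpha$. Thus $\varphi(K)$ is compact and contains $\omega_1$ as a subset, and so $\varphi(K)=\omega_1+1$. By Step 2, $\omega_1+1$ would be metrizable, which is false. So $X$ has no free sequence of length $\omega_1$, and it is countably tight by Arhangel'skii's theorem.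

**Step 4: $X$ is Fréchet–Urysohn.** This step combines Steps 1 and 3. If $x\in\overline S$, then $x\in\overline{S_0}$ for a countable $S_0\subset S$, and $\overline{S_0}$ is metrizable, so a sequence in $S_0$ converges to $x$.

**Step 5: the ordered case.** This step closes the circle for a zero-dimensional linearly ordered compactum $L$. If $L$ is metrizable, it is Corson. If it is Corson, then $C_p(L,2)$ is exponentially separable by Tkachuk's theorem. If $C_p(L,2)$ is exponentially separable, then $L$ is metrizable by Lemma 5. $\blacksquare$

## 9. Compacta that are locally countable off a finite set

Throughout this section $X$ is a compactum, $N\subset X$ is finite, and every point of $Z=X\setminus N$ has a countable neighborhood.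

We use three facts about a countable compactum $C$. It is zero-dimensional: if $x\in U$ with $U\ne C$ open, take a continuous $f:C\to[0,1]$ with $f(x)=0$ and $f=1$ off $U$; as $f(C)$ is countable, some $r\in(0,1)$ is not a value, and $f^{-1}[0,r)$ is a clopen set with $x\in f^{-1}[0,r)\subset U$. It is metrizable: choosing a clopen set for each of the countably many pairs of distinct points embeds $C$ in $2^\omega$. It is scattered: the closure of a nonempty subset without isolated points would be a nonempty countable compactum without isolated points, against the Baire category theorem.

**Lemma 7.** (1) Every $z\in Z$ has a base of neighborhoods that are countable, compact, open in $X$ and contained in $Z$. (2) $X$ is zero-dimensional and scattered. (3) Compact subsets of $Z$ are countable. (4) A countable open $W\subset Z$ is second countable and contains only countably many compact open sets.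

*Proof.* (1) Let $O\subset Z$ be an open neighborhood of $z$. By regularity $z$ has a compact countable neighborhood $C\subset O$. Since $C$ is zero-dimensional, there is a set $V$, clopen in $C$, with $z\in V\subset\operatorname{int}C$. It is compact, and it is open in $\operatorname{int}C$, hence in $X$.

(2) By (1) each $z\in Z$ is separated from every other point of $X$ by a clopen set. So the quasi-component of $z$ is $\{z\}$, and the quasi-component of a point $p\in N$ is contained in $N$. In a compactum quasi-components are components. So the component of $p$ is a connected subset of a finite Hausdorff space, which is $\{p\}$. Thus $X$ is totally disconnected and compact, hence zero-dimensional. Let $\emptyset\ne S\subset X$. If $S\subset N$, then $S$ is finite and has an isolated point. Otherwise $S$ meets some countable compact open $V\subset Z$. Since $V$ is scattered, $S\cap V$ has an isolated point, and it is isolated in $S$ because $V$ is open.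

(3) A compact subset of $Z$ is covered by finitely many of the sets in (1).

(4) By (1), $W$ is the union of countably many open sets, each of which is a countable compactum and so second countable. Hence $W$ is second countable, and a compact open subset of $W$ is a finite union of members of a fixed countable base. $\square$

If $N=\emptyset$, then $X=Z$ is countable by Lemma 7(3). Then $X$ is metrizable, hence Corson. It is Eberlein, as $2^\omega$ embeds in $c_0(\omega)$ by $x\mapsto(x(n)/(n+1))_n$. Also $Z$ is countable, and $C_p(X,2)$ is countable by Lemma 7(4), hence exponentially separable and functionally countable. All statements in (i) and (ii) hold. So assume from now on that $N\ne\emptyset$. Using Lemma 7(2), fix a partition of $X$ into clopen sets $X_p$, $p\in N$, with $p\in X_p$, and let $Z_p=X_p\setminus\{p\}$, a clopen subset of $Z$.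

### Sums of countable spaces: part (i)

**Step 1: Corson implies that $Z$ is a sum of countable spaces.** This step repeats Step 1 of Section 4 and then groups the sets. Each $X_p$ is Corson, as a closed subspace of $X$. Embed it by $h$ in a $\Sigma$-product with $h(p)=0$, and put $U_\gamma=\{z\in Z_p:h(z)(\gamma)\ne0\}$. As in Section 4, $U_\gamma$ is open and is a countable union of compact subsets of $Z_p$, so it is countable by Lemma 7(3). The sets $U_\gamma$ cover $Z_p$, and each point lies in $U_\gamma$ for at most countably many $\gamma$. So each $U_\gamma$ meets $U_{\gamma'}$ for only countably many $\gamma'$. Consider the $\gamma$ with $U_\gamma\ne\emptyset$, and call two of them equivalent if they are joined by a finite chain in which consecutive sets $U$ intersect. From a given $\gamma$ only countably many indices are reached by chains of each length, so equivalence classes are countable. The union of the $U_\gamma$ over a class is countable and open, and unions over different classes are disjoint. These unions partition $Z_p$ into open sets, which are then clopen. So $Z_p$ is a sum of countable spaces, and so is $Z$, the sum of the finitely many $Z_p$.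

**Step 2: if $Z$ is a sum of countable spaces, then $X$ is Eberlein.** This step writes down an embedding. As $Z_p$ is clopen in $Z$, it is a disjoint union of countable nonempty sets $Y_i$, $i\in I$, clopen in $Z_p$. By Lemma 7(1),(4) $Y_i$ has a base $\{W_{i,n}:n\in\omega\}$ (repetitions allowed) of nonempty compact open sets. Put
$$h(x)(i,n)=\frac{\chi_{W_{i,n}}(x)}{n+1}\qquad(x\in X_p,\ i\in I,\ n\in\omega).$$
If $x\in Y_i$, then $h(x)$ vanishes at $(j,n)$ for $j\ne i$, and $h(x)(i,n)\le1/(n+1)$, so $h(x)\in c_0(I\times\omega)$. Also $h(p)=0$. Each $W_{i,n}$ is clopen in $X_p$, so $h$ is continuous for the pointwise topology. It is injective: every point of $Z_p$ lies in some $W_{i,n}$, points of different $Y_i$ have disjoint nonempty supports, and two points of the same $Y_i$ are separated by some $W_{i,n}$. So $X_p$ is Eberlein, and so is the finite sum $X$.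

**Step 3: Eberlein implies Corson.** This closes the circle, and it was noted in Section 2. $\square$

### Counting boundaries with Cantor–Bendixson rank: part (ii)

**Step 1: the easy implications.** This step goes from exponential separability down to the last of the four conditions. Exponential separability of $C_p(X,2)$ gives functional countability by Lemma 3(3), and this gives that $X$ is $\omega$-monolithic by Lemma 6. Let $X$ be $\omega$-monolithic and $S$ countable. Then $\overline S$ is compact metrizable, hence second countable, and it is scattered. A second countable scattered space $T$ is countable. To see this, let $T_0$ be the set of points of $T$ all of whose neighborhoods are uncountable. The set $T\setminus T_0$ is covered by countably many countable basic sets, so it is countable. If $T_0$ were nonempty, every neighborhood of a point of $T_0$ would contain uncountably many points of $T_0$, so $T_0$ would have no isolated point, a contradiction. So $T_0=\emptyset$ and $\overline S$ is countable.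

From here on assume that closures of countable subsets of $X$ are countable, and that $X^{(\eta)}=\emptyset$ with $\eta<\omega_1$. Since $Z$ is open in $X$, $Z^{(\eta)}=X^{(\eta)}\cap Z=\emptyset$. We must show that $C_p(X,2)$ is exponentially separable.

**Step 2: coding.** This step reduces the claim to $\mathcal K(Z)$, the set of compact open subsets of $Z$ with the neighborhoods $[u,P]$ as in Section 5. For $e\in2^N$ let $C_e=\{f\in C_p(X,2):f|_N=e\}$. These are finitely many clopen sets covering $C_p(X,2)$. For $f\in C_e$ the set $\bigcup_{p\in N}\{x\in X_p:f(x)\ne e(p)\}$ is clopen in $X$ and misses $N$, so it belongs to $\mathcal K(Z)$. Conversely, $u\in\mathcal K(Z)$ comes from exactly one $f\in C_e$, the one that is $e(p)$ on $X_p\setminus u$ and $1-e(p)$ on $X_p\cap u$. Prescribing $f$ at finitely many points of $Z$ is the same as prescribing which of these points are in $u$, so $C_e$ is homeomorphic to $\mathcal K(Z)$. By Lemma 1 it suffices that $\mathcal K(Z)$ is exponentially separable.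

**Step 3: saturated sets.** This step provides the substitutes for the segments $[0,\delta)$, $\delta\in E$. Let $\mathcal F$ be a countable family of closed subsets of $\mathcal K(Z)$, and fix witnesses $P(u,F)$ for $u\notin F\in\mathcal F$ as in Section 5. Call a countable open $W\subset Z$ *saturated* if
$$P(u,F)\subset W\quad\text{whenever }u\in\mathcal K(Z),\ u\subset W,\ F\in\mathcal F,\ u\notin F.$$
For each $z\in Z$ fix a countable compact open $V_z\subset Z$ containing $z$.

Every countable $S\subset Z$ lies in a saturated set. Put $W_0=\bigcup_{z\in S}V_z$ and
$$W_{n+1}=W_n\cup\bigcup\{V_z:z\in P(u,F),\ u\in\mathcal K(Z),\ u\subset W_n,\ u\notin F\in\mathcal F\}.$$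
By induction and Lemma 7(4) each $W_n$ is countable and open. Let $W=\bigcup_nW_n$. A compact $u\subset W$ lies in some $W_n$, as the $W_n$ are open and increasing, so $P(u,F)\subset W_{n+1}\subset W$ whenever $u$ is also open and $u\notin F\in\mathcal F$. So $W$ is saturated, and it contains $S$.

By the same compactness argument, the union of a countable chain of saturated sets is saturated: a compact open $u$ in the union lies in one member $W$ of the chain, and then $P(u,F)\subset W$.

**Step 4: a chain of cuts.** This step lines up $\omega_1$ many saturated sets. Since closures of countable sets are countable, we can choose by recursion saturated sets $Z_\alpha$, $\alpha<\omega_1$, with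
$$\operatorname{cl}_ZZ_\alpha\subset Z_{\alpha+1},\qquad Z_\lambda=\bigcup_{\alpha<\lambda}Z_\alpha\ \text{ for limit }\lambda.$$
They increase with $\alpha$. Put $B_\alpha=\operatorname{cl}_ZZ_\alpha\setminus Z_\alpha$, the boundary of the $\alpha$th cut. If $y\in\mathcal K(Z)$ misses $B_\alpha$, then $y\cap Z_\alpha=y\cap\operatorname{cl}_ZZ_\alpha$ is compact and open. In Section 6 the boundary of $[0,\delta_n)$ was contained in $\{\delta_n\}$, and a compact set met only finitely many boundaries. Now a compact set may meet infinitely many, but then the points where it does so accumulate at points of higher Cantor–Bendixson rank. The next lemma makes this quantitative.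

**Lemma 8.** Let $K\subset Z$ be compact and $\beta,\rho<\omega_1$. If $K\cap B_\alpha\ne\emptyset$ for all $\alpha\in[\beta,\beta+\omega^\rho)$, then
$$K\cap Z^{(\rho)}\cap\operatorname{cl}_ZZ_{\beta+\omega^\rho}\setminus Z_\beta\ne\emptyset.$$

*Proof.* Induction on $\rho$, for all $\beta$ at once. Let $\rho=0$, so $\omega^\rho=1$. Any point of $K\cap B_\beta$ works, since $B_\beta\subset\operatorname{cl}_ZZ_{\beta+1}\setminus Z_\beta$.

From $\rho$ to $\rho+1$. Let $\beta_n=\beta+\omega^\rho\cdot n$, so that $\beta_{n+1}=\beta_n+\omega^\rho$ and $[\beta_n,\beta_{n+1})\subset[\beta,\beta+\omega^{\rho+1})$. By the induction hypothesis at $\beta_n$ there is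
$$x_n\in K\cap Z^{(\rho)}\cap\operatorname{cl}_ZZ_{\beta_{n+1}}\setminus Z_{\beta_n}.$$
Then $x_n\in Z_{\beta_{n+1}+1}\subset Z_{\beta_{n+2}}$, while $x_m\notin Z_{\beta_m}\supset Z_{\beta_{n+2}}$ for $m\ge n+2$. So the points $x_0,x_2,x_4,\dots$ are distinct. By compactness they have an accumulation point $x\in K$. As an accumulation point of points of the closed set $Z^{(\rho)}$, $x$ is in $Z^{(\rho+1)}$. All $x_n$ are in $Z_{\beta+\omega^{\rho+1}}$, so $x\in\operatorname{cl}_ZZ_{\beta+\omega^{\rho+1}}$. Finally $x\notin Z_\beta$, because $Z_\beta$ is open and contains no $x_n$.

Limit $\rho$. Choose $\rho_n$ strictly increasing with supremum $\rho$. Since $[\beta,\beta+\omega^{\rho_n})\subset[\beta,\beta+\omega^\rho)$, the induction hypothesis shows that the sets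
$$K\cap Z^{(\rho_n)}\cap\operatorname{cl}_ZZ_{\beta+\omega^\rho}\setminus Z_\beta$$
are nonempty. They are compact, as $Z_\beta$ is open, and decreasing. So their intersection is nonempty, and $\bigcap_nZ^{(\rho_n)}=Z^{(\rho)}$. $\square$

**Step 5: every compact set misses an early boundary.** This step uses the bound on the height. Since $Z^{(\eta)}=\emptyset$, Lemma 8 with $\beta=0$ and $\rho=\eta$ shows that
$$\text{every compact }K\subset Z\text{ misses }B_\alpha\text{ for some }\alpha<\omega^\eta.\tag{4}$$

**Step 6: the countable strongly dense set.** This step repeats Section 6. Let $A=\{u\in\mathcal K(Z):u\subset Z_{\omega^\eta}\}$. As $\omega^\eta<\omega_1$, the set $Z_{\omega^\eta}$ is countable and open, and $A$ is countable by Lemma 7(4). Let $\mathcal G\subset\mathcal F$ and $y\in\bigcap\mathcal G$. By (4) pick $\alpha<\omega^\eta$ with $y\cap B_\alpha=\emptyset$. Then $u=y\cap Z_\alpha=y\cap\operatorname{cl}_ZZ_\alpha$ is compact and open, and $u\subset Z_\alpha\subset Z_{\omega^\eta}$, so $u\in A$. Suppose $u\notin F$ for some $F\in\mathcal G$. Since $Z_\alpha$ is saturated, $P=P(u,F)\subset Z_\alpha$. So $y\cap P=u\cap P$ and $y\in[u,P]\cap F=\emptyset$, a contradiction. Hence $u\in A\cap\bigcap\mathcal G$,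 and $A$ is strongly dense in $\mathcal F$. This proves (ii). $\square$

The ladder compactum of Section 3 falls under (ii), with $N=\{\infty\}$ and height $3$. A countable set lies in some $[0,\delta]\cup\{\infty\}$, which is closed by Lemma 2(b), so closures of countable sets are countable.

### The ordinal $\omega_1+1$: part (iii)

Let $X=\omega_1+1$ and $N=\{\omega_1\}$. Every point $\alpha<\omega_1$ has the countable neighborhood $[0,\alpha]$. A countable subset of $X$ lies in a closed countable set $[0,\delta]\cup\{\omega_1\}$ with $\delta<\omega_1$, so closures of countable sets are countable compacta, which are metrizable. Hence $X$ is $\omega$-monolithic, and by Tkachuk's criterion $C_p(X,2)$ is functionally countable. But $C_p(X,2)$ is not exponentially separable, as we saw at the end of Section 7: the characteristic functions $\chi_{[0,\alpha]}$, $\alpha<\omega_1$, belong to the closed discrete set $D$ in the proof of Lemma 5, and there are uncountably many of them. So the first of the four conditions in (ii) fails, while the other three hold. $\blacksquare$
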